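# Leaky discs, expected lifetimes, and why two Lyapunov functions suffice

## 1. The expected lifetime of a flow line among leaky discs

Let $v$ be a smooth vector field with flow $\varphi_t$ on a closed manifold $M$ of dimension $n$. Place in $M$ finitely many pairwise disjoint compact discs $D_j$ of dimension $n-1$, each transversal to $v$. Give each disc a smooth weight $\rho_j:D_j\to[0,1]$ that fades to $0$ before the edge of the disc. Now let a particle ride the flow. Each time it crosses $D_j$, say at the point $p$, it is absorbed with probability $\rho_j(p)$ and passes with probability $1-\rho_j(p)$. The probability that a particle that starts at $x$ is still alive at time $t$ is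
$$S(x,t)=\prod_j\ \prod_{0<s\le t,\ \varphi_s(x)\in D_j}\bigl(1-\rho_j(\varphi_s(x))\bigr), \tag{1}$$
and its expected lifetime is
$$F(x)=\int_0^\infty S(x,t)\,dt. \tag{2}$$

The probabilistic words are only a guide; (1) and (2) are the definitions. Let $E_j$ be the support of $\rho_j$ and $E=\bigcup_jE_j$. Two things should happen where every particle is surely absorbed within a bounded time. First, away from $E$, waiting a short time $h$ costs exactly $h$ of expected life, so $F$ decreases at unit speed along $v$. Second, since the weights fade out smoothly, $F$ should be smooth away from $E$.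

**Example 1 (circle).** On $\mathbb R/2\pi\mathbb Z$ with $v=\partial_\theta$, take one disc, the point $\theta=0$, with weight $1$. For $0<\theta<2\pi$, $F(\theta)=2\pi-\theta$. It is smooth off the disc and $dF(v)=-1$.

**Example 2 (torus).** On $\mathbb R^2/\mathbb Z^2$ with $v=\partial_x$, let $\rho_1,\rho_2:\mathbb R/\mathbb Z\to[0,1]$ be smooth, each supported in the interior of a proper closed arc $A_1$, $A_2$, and such that for each $y$ at least one of $\rho_1(y),\rho_2(y)$ equals $1$. Put $D_1=\{0\}\times A_1$ and $D_2=\{\tfrac12\}\times A_2$. From $(x,y)$ with $\frac12<x<1$, a particle meets the line of $D_1$ at time $1-x$ and that of $D_2$ half a unit later, where survival has ended. So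
$$F(x,y)=(1-x)+\tfrac12(1-\rho_1(y))\quad(\tfrac12<x<1),\qquad F(x,y)=(\tfrac12-x)+\tfrac12(1-\rho_2(y))\quad(0<x<\tfrac12).$$
Both expressions are smooth with $dF(v)=-1$. At $x=\frac12$ the right-hand limit minus the left-hand limit is $\frac12(1-\rho_1(y))+\frac12\rho_2(y)$. Where $\rho_2=0$ we have $\rho_1=1$, so this is $0$, and on the open complement of the support of $\rho_2$ the two formulas both read $F=1-x$ near $x=\frac12$. The line $x=0$ is similar. So $F$ is smooth off $E$.

What happens with hard discs, that is, with $\rho_1$ the indicator function of $A_1$ and $\rho_2$ that of $A_2$, where $A_1\cup A_2=\mathbb R/\mathbb Z$? Then $F$ is the first hitting time of $D_1\cup D_2$. For $\frac12<x<1$ it equals $1-x$ when $y\in A_1$ and $\frac32-x$ when $y\notin A_1$. It jumps along the whole segment upstream of an edge of $D_1$, far from both discs. The fading weights remove exactly this jump.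

What is $F$ for? It gives $-F$, a function that increases along $v$ on almost the whole manifold: everything except the small set $E$ (and a neighborhood of the zeros of $v$). And $E$, being a disjoint union of small pieces, is easy to deal with separately. This is how a cover by two sets will arise.

## 2. Lyapunov functions and the genus $\mathsf{Lyap}(v)$

Let $X$ be a nonempty compact smooth manifold, possibly with boundary, and let $v$ be any smooth vector field on $X$ with zero set $Z=Z(v)$; no condition is imposed along $\partial X$. "Open" means open in $X$ unless we say otherwise. "Closed manifold" means compact without boundary. Let $n=\dim X$.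

**Definition (Lyapunov function).** A Lyapunov function on an open set $U\subset X$ is a smooth $f:U\to\mathbb R$ with $df(v)\ge0$ on $U$ and $df(v)>0$ on $U\setminus Z$.

**Definition (Lyapunov genus).** $\mathsf{Lyap}(v)$ is the minimal number of sets in a finite open cover of $X$ each of whose members carries a Lyapunov function. It is $\infty$ if no such cover exists.

The functions on different members of the cover need not agree on overlaps. Also, the members need not be connected: if $U$ and $U'$ are disjoint and carry Lyapunov functions, so does $U\sqcup U'$, and the cover gets smaller by one. We use this all the time.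

**Definition (gradient type).** $v$ is of the gradient type in the vicinity of $Z(v)$ if there are a neighborhood $W$ of $Z(v)$, a smooth function $f$ on $W$ and a Riemannian metric $g$ on $W$ with $v=\nabla_gf$ on $W$.

**Definition (gradient-like).** $v$ is gradient-like if there are a smooth $f:X\to\mathbb R$ and a Riemannian metric $g$ in the vicinity of $Z(v)$ such that $df(v)>0$ on $X\setminus Z(v)$ and $v=\nabla_gf$ in the vicinity of $Z(v)$.

In the last definition $f$ is a Lyapunov function on all of $X$, since $df(v)=0$ where $v=0$. So a gradient-like field has $\mathsf{Lyap}(v)=1$. The question is from Gabriel Katz, "Holography of geodesic flows, harmonizing metrics, and billiards' dynamics", arXiv:2003.10501 (2020).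

**Conjecture.** For a compact $X$ and any $v$ which is of the gradient type in the vicinity of its finite zero set $Z(v)$, $\mathsf{Lyap}(v)\le2$.

The conjecture is true, and finiteness of $Z$ and the full gradient hypothesis are not needed.

**Theorem 1.** If $v$ has a Lyapunov function $f_0$ on some open neighborhood $N$ of $Z(v)$, then $\mathsf{Lyap}(v)\le2$.

Theorem 1 implies the conjecture: if $v=\nabla_gf$ on $W$ (which we may take open), then $df(v)=g(v,v)$ is $\ge0$, and $>0$ off $Z$, so $f_0=f$ and $N=W$ satisfy the hypothesis.

For finite $Z$ there is a complete classification. It uses the *chain recurrent set* $R$ of the flow on a closed $X$: a point $x$ is in $R$ iff for all $\epsilon,T_0>0$ there are $k\ge1$, points $x=x_0,x_1,\dots,x_k=x$ and times $t_i\ge T_0$ with $d(\varphi_{t_i}(x_i),x_{i+1})<\epsilon$ for $0\le i<k$. Here $d$ is a distance that induces the topology. Such a sequence is called an $(\epsilon,T_0)$-chain from $x$ to $x$. Clearly $Z\subset R$.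

**Theorem 2.** Let $Z(v)$ be finite.

* (a) $\mathsf{Lyap}(v)\in\{1,2,\infty\}$, and $\mathsf{Lyap}(v)<\infty$ iff every zero has a neighborhood with a Lyapunov function.
* (b) If $v$ is of gradient type near $Z(v)$, then $\mathsf{Lyap}(v)=1$ if $v$ is gradient-like, and $\mathsf{Lyap}(v)=2$ otherwise.
* (c) If $X$ is closed and $\mathsf{Lyap}(v)<\infty$, then $\mathsf{Lyap}(v)=1$ iff the chain recurrent set $R$ of the flow equals $Z(v)$; otherwise $\mathsf{Lyap}(v)=2$.

**Theorem 3.** Let $\ell(v)$ be the least number of open sets covering $Z(v)\ne\emptyset$, each carrying a Lyapunov function. Then $\ell(v)\le\mathsf{Lyap}(v)\le\ell(v)+1$. If $Z(v)$ is totally disconnected and each zero has a neighborhood with a Lyapunov function, then $\ell(v)=1$, so $\mathsf{Lyap}(v)\le2$.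

If $n=0$, then $v=0$, every function is a Lyapunov function, $\mathsf{Lyap}(v)=1$, and $R=X=Z$; all the statements are trivial. From now on $n\ge1$.

## 3. Circles, spheres, and sharpness of the bound

**Example 3 (a zero that is crossed).** On $S^1=\mathbb R/2\pi\mathbb Z$ let $v=(1-\cos\theta)\partial_\theta$. The only zero is $\theta=0$, and near it $v$ is the gradient of $\theta-\sin\theta$ for the metric $d\theta^2$, so $v$ is of gradient type. A global Lyapunov function would be strictly increasing on $(0,2\pi)$ and equal at the two ends, which is impossible. The arcs $S^1\setminus\{\pi\}$ and $S^1\setminus\{0\}$, each with the function $\theta$ on an interval of length $2\pi$, form a cover as required, since $d\theta(v)=1-\cos\theta$. So $\mathsf{Lyap}(v)=2$. There is no closed orbit besides the zero, yet $R=S^1$. Indeed, if $x\ne0$, flow forward from $x$ for a long time until very near $\theta=2\pi$, jump over the zero to $\varphi_{-t}(x)$ with $t$ so large that this point is very near $0$ on the other side, and flow for time $t$ to $x$. This agrees with Theorem 2(c).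

**Example 4 (a limit cycle on $S^2$).** On the unit sphere use the height $z$ and the angle $\theta$. For the round metric, $\nabla z=(1-z^2)\partial_z$. Let
$$v=-z(1-z^2)\,\partial_z+b(z)\,\partial_\theta,$$
where $b\ge0$ is smooth, $b=1$ for $|z|\le\frac12$ and $b=0$ for $|z|\ge\frac34$. Near the poles $v=-z\nabla z=\nabla(-z^2/2)$, so $v$ is smooth and of gradient type there. The $\partial_z$-component is nonzero for $0<|z|<1$ and the $\partial_\theta$-component is nonzero at $z=0$, so $Z$ consists of the two poles. The equator is a closed orbit, along which no function can strictly increase; so $\mathsf{Lyap}(v)\ge2$.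

Two sets suffice here, by hand. The natural candidate $-z^2/2$ fails exactly on the equator; the function $\theta$ works near the equator but is not single-valued. Let $\chi(z)\in[0,1]$ be smooth, with $\chi=1$ for $|z|\le\frac14$ and $\chi=0$ for $|z|\ge\frac38$. Remove from the sphere only the slit $\{\theta=0,\ |z|\le\frac38\}$, and on the rest, $U_1$, put
$$f=-\tfrac12\Lambda z^2+\chi(z)\,\theta,\qquad 0<\theta<2\pi,$$
where $\chi\theta$ means $0$ when $|z|\ge\frac38$. This is smooth on $U_1$, because the jump of $\theta$ is multiplied by a factor that has faded out at the ends of the slit. We compute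
$$df(v)=\Lambda z^2(1-z^2)+\chi-\theta\,\chi'(z)\,z(1-z^2).$$
For $|z|\le\frac14$ this is at least $\chi=1$. For $\frac14\le|z|\le\frac38$ the first term is at least $\Lambda\cdot\frac1{16}\cdot\frac{55}{64}$ and the last one is at most $2\pi\cdot\frac38\sup|\chi'|$ in absolute value, so the sum is positive for large $\Lambda$. For $|z|\ge\frac38$ it is $\Lambda z^2(1-z^2)$, positive off the poles. So $f$ is a Lyapunov function on $U_1$. The box $U_2=\{|z|<\frac12,\ |\theta|<\frac12\}$ contains the slit and carries $\theta$. Hence $\mathsf{Lyap}(v)=2$.

**Sharpness.** The bound $2$ is attained also without zeros: a nonvanishing field on a closed manifold has $\mathsf{Lyap}(v)=2$. It is at most $2$ by Theorem 1 (with $N=\emptyset$), and it is not $1$ since a global smooth function has a critical point, its maximum, where $df(v)=0$ although $v\ne0$. Some hypothesis at the zeros is needed: for the rotation field on $S^2$, every neighborhood of a pole contains closed orbits, along which no function strictly increases. So no Lyapunov function exists near a pole, and $\mathsf{Lyap}(v)=\infty$.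

## 4. What disjoint small boxes give: the bound $n+1$

Away from $Z$ the field is locally $\partial_s$ in a flow-box chart, and $s$ is a Lyapunov function. So $X$ is covered by $N$ and finitely many flow boxes. Lyapunov functions restrict to smaller open sets and combine over disjoint ones. By classical dimension theory, every open cover of a compact $n$-manifold has an open refinement that splits into $n+1$ families of pairwise disjoint sets. Taking the union of each family, we get $\mathsf{Lyap}(v)\le n+1$ under the hypothesis of Theorem 1.

For $n\ge2$ this stops there, and for a definite reason. By Lebesgue's covering theorem there is $\epsilon>0$ such that every open cover of $X$ by sets of diameter less than $\epsilon$ has $n+1$ members with a common point. If two open sets cover $X$, their connected components are open, and no three of these components have a common point. So for $n\ge2$ some component must have diameter at least $\epsilon$. At least one of the two Lyapunov functions has to live on a large set, and a local chart coordinate will not supply it.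

We therefore look for a set $E$ that is a disjoint union of small pieces, such that the complement of $E$ (and of a neighborhood of $Z$) carries a Lyapunov function. Transversal discs suggest themselves, with the function "minus the time until you hit a disc". Example 2 shows where this fails: the hitting time jumps along the orbits that graze the edge of a disc, far upstream. Replacing it by the expected lifetime (2) repairs this. Two points remain to be arranged: the discs must be disjoint and still stop every orbit that starts away from $Z$, and the boxes around the discs must not interfere with $f_0$.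

## 5. Disjoint transversal discs that stop every orbit

We start the proof of Theorem 1.

**Setup.** The purpose is to have a complete flow and fixed scales. If $\partial X=\emptyset$ let $M=X$. Otherwise let $M$ be the double of $X$, and extend $v$ to a smooth field on $M$, still called $v$, by local extensions and a partition of unity. Then $M$ is a closed manifold, and the flow $\varphi_t$ of $v$ on $M$ is defined for all times. Fix a distance $d$ on $M$ inducing its topology. Zeros of $v$ in $M\setminus X$ play no role; $Z$ is still the zero set in $X$.

Choose a compact $K$ with $Z\subset\operatorname{int}_XK\subset K\subset N$; if $Z=\emptyset$, take $K=N=\emptyset$. Put $C=X\setminus\operatorname{int}_XK$, a compact set on which $v\ne0$. If $C=\emptyset$, then $N=X$, $f_0$ is global, and $\mathsf{Lyap}(v)=1$; so assume $C\ne\emptyset$. Let $\varepsilon=d(K,X\setminus N)>0$, or $\varepsilon=1$ if $K$ or $X\setminus N$ is empty. Write $B(y,r)$ for open balls in $\mathbb R^{n-1}$, $\bar B(y,r)$ for closed ones, and $B(r)=B(0,r)$, $\bar B(r)=\bar B(0,r)$. For $n=1$ all balls are a point.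

**Step 1a: long flow boxes over $C$.** Each point of $C$ gets a box with spare room downstream for the discs. Let $p\in C$. Since $v(p)\ne0$, there is a small embedded disc through $p$ transversal to $v$. The map $(y,s)\mapsto\varphi_s(\sigma_p(y))$, with $\sigma_p$ a parametrization of the disc, has invertible differential at $(0,0)$. By the inverse function theorem, after shrinking the disc and rescaling its parameter, we get a smooth embedding $\sigma_p:\bar B(2)\to M$ transversal to $v$, with $\sigma_p(0)=p$, and a number $a_p>0$ such that
$$h_p:\bar B(2)\times[-4a_p,4a_p]\to M,\qquad h_p(y,s)=\varphi_s(\sigma_p(y)) \tag{3}$$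
is an embedding with image of diameter $<\varepsilon$. The flow acts in the box by translation: $\varphi_u(h_p(y,s))=h_p(y,s+u)$ as long as $s$ and $s+u$ lie in $[-4a_p,4a_p]$.

The sets $O_p=h_p(B(1)\times(-a_p,a_p))$ are open in $M$ and contain $p$. By compactness finitely many of them, $O_1,\dots,O_m$, with data $\sigma_i,a_i,h_i$, cover $C$. Put $O=\bigcup_iO_i$ and $T=4\max_ia_i$. The slices $s\in(2a_i,3a_i)$ are reserved for discs: every point of $O_i$ flows through all of them within time $4a_i$.

**Step 1b: placing the discs disjointly.** The obvious choice, one disc $h_i(\bar B(1)\times\{c_i\})$ for each $i$, would stop every orbit from $O$, but discs with different $i$ may intersect. We cut each disc into small overlapping pieces and move the pieces to different heights.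

**Claim 1.** There is a finite family of pairwise disjoint discs
$$D_j=h_{i(j)}\bigl(\bar B(y_j,2r_j)\times\{c_j\}\bigr),\qquad |y_j|\le1,\quad 2r_j<1,\quad c_j\in(2a_{i(j)},3a_{i(j)}), \tag{4}$$
such that for each $i$ the balls $B(y_j,r_j)$ with $i(j)=i$ cover $\bar B(1)$.

**Proof.** We first show that an orbit cannot return to a disc quickly: for $z\in M$ and a disc $D_j$ as in (4), two times $s<s'$ with $\varphi_s(z),\varphi_{s'}(z)\in D_j$ satisfy
$$s'-s>a_{i(j)}. \tag{5}$$
Write $h=h_{i(j)}$, $a=a_{i(j)}$ and suppose $s'-s\le a$. Let $\varphi_s(z)=h(b,c_j)$ and $\varphi_{s'}(z)=h(b',c_j)$. Since $c_j+s'-s\le3a+a=4a$, the flow acts by translation, and $h(b,c_j+s'-s)=\varphi_{s'}(z)=h(b',c_j)$. As $s'-s>0$, this contradicts the injectivity of $h$.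

Now construct the discs by induction on $i$. Let $P$ be the union of the finitely many discs constructed for indices $<i$. Fix $y\in\bar B(1)$. The curve $s\mapsto h_i(y,s)$ is a piece of an orbit, so by (5) only finitely many $s\in(2a_i,3a_i)$ satisfy $h_i(y,s)\in P$. Pick $s_0\in(2a_i,3a_i)$ with $h_i(y,s_0)\notin P$. Since $P$ is compact, there are an open interval $I_y\subset(2a_i,3a_i)$ around $s_0$ and $r_y\in(0,\frac12)$ with
$$h_i(\bar B(y,2r_y)\times I_y)\cap P=\emptyset;$$
note that $\bar B(y,2r_y)\subset\bar B(2)$. Cover $\bar B(1)$ by finitely many balls $B(y_k,r_{y_k})$, choose pairwise distinct $c_k\in I_{y_k}$, and add the discs $h_i(\bar B(y_k,2r_{y_k})\times\{c_k\})$. They miss $P$, and they are pairwise disjoint because $h_i$ is injective and the heights $c_k$ are distinct. $\square$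

**Step 1c: boxes and weights.** We thicken the discs, keeping them disjoint, and choose the fading weights. The $D_j$ are finitely many disjoint compact sets, so for small $\kappa$ with $0<\kappa<\min_ia_i$ the compact boxes
$$B_j=\varphi_{[-\kappa,\kappa]}(D_j)=h_{i(j)}\bigl(\bar B(y_j,2r_j)\times[c_j-\kappa,c_j+\kappa]\bigr)$$
are pairwise disjoint. Each lies in the image of $h_{i(j)}$, so $\operatorname{diam}B_j<\varepsilon$. Let
$$Q_j=h_{i(j)}\bigl(B(y_j,2r_j)\times(c_j-\kappa,c_j+\kappa)\bigr)\subset B_j,$$
which is open in $M$. The two components of $h_{i(j)}^{-1}$ give smooth maps $\pi_j:Q_j\to B(y_j,2r_j)$ and $\tau_j:Q_j\to\mathbb R$ with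
$$d\pi_j(v)=0,\qquad d\tau_j(v)=1,\qquad D_j\cap Q_j=\{\tau_j=c_j\},\qquad D_{j'}\cap Q_j=\emptyset\ \ (j'\ne j). \tag{6}$$

Let $\rho_j:\bar B(y_j,2r_j)\to[0,1]$ be smooth, equal to $1$ on $\bar B(y_j,r_j)$, with support in $\bar B(y_j,\frac32r_j)$. View $\rho_j$ as a function on $D_j$ as well. Its support $E_j$ is compact and contained in $D_j\cap Q_j$. Put $E=\bigcup_jE_j$.

## 6. Smoothness of the expected lifetime off $E$

Define $S(x,t)$ for $x\in M$, $t\ge0$ by (1). By (5) the product is finite, and $S$ takes values in $[0,1]$. Splitting the crossing times in $(0,t+h]$ into those in $(0,h]$ and those in $(h,t+h]$ gives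
$$S(x,t+h)=S(x,h)\,S(\varphi_h(x),t). \tag{7}$$

**Step 2a: nobody who starts in $O$ survives time $T$.** This makes $F$ finite on $O$. Let $x\in O$, say $x=h_i(y,s)$ with $|y|<1$, $|s|<a_i$. By Claim 1 there is $j$ with $i(j)=i$ and $y\in B(y_j,r_j)$. The time $c_j-s$ lies in $(a_i,4a_i)$, and at this time the trajectory of $x$ is at $h_i(y,c_j)\in D_j$, where $\rho_j=1$. So one factor in (1) is $0$, and
$$S(x,t)=0\qquad\text{for } x\in O,\ t\ge T. \tag{8}$$
For fixed $x$, $S(x,\cdot)$ is a nonincreasing step function. Hence $F(x)$ in (2) is finite for $x\in O$.

**Step 2b: smoothness.** Here the fading weights do their work.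

**Claim 2.** $F$ is smooth on $O\setminus E$, and $dF(v)=-1$ there.

**Proof.** Let $x_0\in O\setminus E$. By (5), the times $t\geq 0$ with $\varphi_t(x_0)\in E$ are finite in number in every bounded interval. Choose $T'>T$ with $\varphi_{T'}(x_0)\notin E$, and let $t_1<\dots<t_q$ be the times in $[0,T']$ with $\varphi_t(x_0)\in E$, say $\varphi_{t_k}(x_0)\in E_{j_k}$. We have $t_1>0$ because $x_0\notin E$, and $t_q<T'$. Also $q\ge1$, since $S(x_0,T')=0$ by (8), and a factor in (1) different from $1$ can only come from a point of $E$. Choose $\eta>0$ so that the intervals $[t_k-\eta,t_k+\eta]$ are disjoint, lie in $(0,T')$, and $\varphi_t(x_0)\in Q_{j_k}$ for $|t-t_k|\le\eta$. We look at the crossings of a point $x$ in a small neighborhood of $x_0$ in $O$.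

*Crossings in the chosen intervals.* By compactness of the interval, $\varphi_t(x)\in Q_{j_k}$ for $|t-t_k|\le\eta$ if $x$ is close to $x_0$. By (6) no other disc is met then, and along the trajectory $\tau_{j_k}(\varphi_t(x))=\tau_{j_k}(\varphi_{t_k}(x))+t-t_k$. So $D_{j_k}$ is met only when this equals $c_{j_k}$, that is, at the time
$$\theta_k(x)=t_k+c_{j_k}-\tau_{j_k}(\varphi_{t_k}(x)).$$
This is smooth in $x$, and $\theta_k(x_0)=t_k$, so $|\theta_k(x)-t_k|<\eta$ for $x$ near $x_0$. Since $\pi_{j_k}$ is constant along the trajectory in $Q_{j_k}$, the factor of this crossing is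
$$u_k(x)=1-\rho_{j_k}\bigl(\pi_{j_k}(\varphi_{t_k}(x))\bigr),$$
again smooth in $x$.

*All other crossings.* The set $[0,T']\setminus\bigcup_k(t_k-\eta,t_k+\eta)$ is compact, and $\varphi_t(x_0)\notin E$ for $t$ in it. As $E$ is compact, the same holds with $x$ in place of $x_0$ for $x$ near $x_0$. At such times $x$ may cross discs, and the number of these crossings may depend on $x$; this is what happens near an edge of a disc. But they occur in $D_j\setminus E_j$, where $\rho_j=0$, so their factors are $1$.

Thus for $0\le t\le T'$, $S(x,t)$ is the product of the $u_k(x)$ over those $k$ with $\theta_k(x)\le t$, and $\theta_1(x)<\dots<\theta_q(x)$. By (8), $S(x,t)=0$ for $t\ge T'$. So near $x_0$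
$$F=\theta_1+u_1(\theta_2-\theta_1)+\dots+u_1\cdots u_{q-1}(\theta_q-\theta_{q-1})+u_1\cdots u_q(T'-\theta_q), \tag{9}$$
which is smooth.

For the derivative, let $x\in O\setminus E$. As $O\setminus E$ is open in $M$, for small $h>0$ we have $\varphi_s(x)\in O\setminus E$ for $0\le s\le h$, so $S(x,t)=1$ for $0\le t\le h$. By (7),
$$F(\varphi_h(x))=\int_0^\infty S(\varphi_h(x),t)\,dt=\int_0^\infty S(x,t+h)\,dt=\int_h^\infty S(x,t)\,dt=F(x)-h.$$
Since $F$ is smooth at $x$, $dF(v)=-1$ there. $\square$

## 7. The cover by two sets

**Step 3a: the large set.** Its function is minus the lifetime. Put $U_1=X\setminus(K\cup E)$. It is open in $X$, and $U_1\subset C\setminus E\subset O\setminus E$. By Claim 2, $f_1=-F|_{U_1}$ is smooth with $df_1(v)=1$, so it is a Lyapunov function on $U_1$.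

**Step 3b: the second set.** It must contain $K$ and the part of $E$ in $X$. Near $K$ we want $f_0$, and near $E_j$ we have $\tau_j$, but these functions have nothing to do with each other. So we decide box by box: a box that meets $K$ is left to $f_0$, and every other box is cut out of $N$ and gets its own function. Let
$$J'=\{j:B_j\cap K\ne\emptyset\},\qquad N'=N\setminus\bigcup_{j\notin J'}B_j,\qquad U_2=N'\ \sqcup\bigsqcup_{j\notin J'}(Q_j\cap X). \tag{10}$$
The boxes are compact, so $N'$ is open in $X$. Since $Q_j\subset B_j$ and the boxes are pairwise disjoint, the open sets in the union are pairwise disjoint. Let $f_2=f_0$ on $N'$ and $f_2=\tau_j$ on $Q_j\cap X$. Since $d\tau_j(v)=1$, $f_2$ is a Lyapunov function on $U_2$.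

**Step 3c: the two sets cover $X$.** We have $X\setminus U_1=K\cup(E\cap X)$, so three things are to be checked.

* $K\subset N'$, because $K\subset N$ and $B_j\cap K=\emptyset$ for $j\notin J'$.
* Let $j\in J'$. If $X\setminus N\neq\emptyset$, every point of $B_j\cap X$ has distance less than $\varepsilon=d(K,X\setminus N)$ from a point of $K$, because $B_j$ meets $K$ and $\operatorname{diam}B_j<\varepsilon$; so $B_j\cap X\subset N$. If $X\setminus N=\emptyset$, this is trivial. As $B_j$ is disjoint from the other boxes, $E_j\cap X\subset B_j\cap X\subset N'$.
* If $j\notin J'$, then $E_j\cap X\subset Q_j\cap X\subset U_2$.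

So $U_1\cup U_2=X$ and $\mathsf{Lyap}(v)\le2$. This proves Theorem 1, and with it the Conjecture. $\blacksquare$

## 8. Several functions near an arbitrary zero set

**Proof of Theorem 3.** A cover of $X$ as in the definition of $\mathsf{Lyap}(v)$ also covers $Z$, so $\ell(v)\le\mathsf{Lyap}(v)$. For the upper bound we only need to see how $f_0$ was used. Let $\ell=\ell(v)<\infty$, and let $V_1,\dots,V_\ell$ be open sets that cover $Z$ and carry Lyapunov functions $g_1,\dots,g_\ell$. Put $N=\bigcup_iV_i$ and choose $K$ with $Z\subset\operatorname{int}_XK\subset K\subset N$. If $C=\emptyset$, then $N=X$ and $\mathsf{Lyap}(v)\le\ell$. Otherwise repeat Sections 5 to 7 word for word up to (10). The function $f_0$ entered only in the definition of $f_2$; everything else, including the proof that $U_1\cup U_2=X$, used only $K$ and $N$. Now $N'=\bigcup_i(V_i\cap N')$, so the $\ell+1$ open sets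
$$U_1,\qquad (V_1\cap N')\sqcup\bigsqcup_{j\notin J'}(Q_j\cap X),\qquad V_2\cap N',\ \dots,\ V_\ell\cap N'$$
cover $X$. They carry the Lyapunov functions $-F$; $g_1$ together with the $\tau_j$; and $g_2,\dots,g_\ell$. Hence $\mathsf{Lyap}(v)\le\ell+1$.

Now let $Z$ be totally disconnected, and let each zero have an open neighborhood with a Lyapunov function. A compact totally disconnected metric space has a base of sets that are both open and closed. So $Z$ is covered by finitely many sets that are open and closed in $Z$, each contained in one of the given neighborhoods. Subtracting from each the earlier ones, we get a finite partition of $Z$ into disjoint compact pieces, each contained in one of the given neighborhoods. Disjoint compact sets have disjoint open neighborhoods; shrink those of the pieces into the given neighborhoods. Their union is one open set containing $Z$, with a Lyapunov function defined piece by piece. So $\ell(v)=1$. $\blacksquare$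

## 9. Gluing at finitely many zeros, and gradient-like fields

**Proof of Theorem 2(a).** Let $Z$ be finite. If $\mathsf{Lyap}(v)<\infty$, each zero lies in a member of a cover, which carries a Lyapunov function. Conversely, if each zero has a neighborhood with a Lyapunov function, shrink these neighborhoods to disjoint open ones. Their union $N$ carries a Lyapunov function, and Theorem 1 gives $\mathsf{Lyap}(v)\le2$. So the value is $1$, $2$ or $\infty$. $\blacksquare$

For (b) and (c) we need to replace a global function, near the zeros, by a prescribed local one.

**Gluing Lemma.** Let $Z$ be finite and let $f_0$ be a Lyapunov function near $Z$. Let $h:X\to\mathbb R$ be continuous, smooth on $X\setminus Z$, with $dh(v)>0$ on $X\setminus Z$. Then there is a global Lyapunov function $f$ on $X$ which near each $z\in Z$ equals $f_0+\mathrm{const}$.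

**Proof.** An ordinary interpolation $h+\chi(f_0-h)$ has derivative along $v$ containing $(f_0-h)\,d\chi(v)$, which has no sign. The remedy is to truncate $f_0-h$ at a small height $\epsilon$ with the transition region of $\chi$ fixed.

Restrict $f_0$ to disjoint neighborhoods of the zeros and add a constant near each zero, so that $f_0(z)=h(z)$ for $z\in Z$. Let $\chi:X\to[0,1]$ be smooth, with support in the domain of $f_0$ and $\chi=1$ near $Z$. Let $\beta:\mathbb R\to\mathbb R$ be smooth and bounded, with $0\le\beta'\le1$ and $\beta(t)=t$ for $|t|\le\frac12$. For $\epsilon>0$ put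
$$f=h+\epsilon\,\chi\,\beta\Bigl(\frac{f_0-h}{\epsilon}\Bigr),$$
where the second term means $0$ off the support of $\chi$. By continuity, in a small enough neighborhood of $Z$ we have $\chi=1$ and $|f_0-h|\le\epsilon/2$. There $f=h+(f_0-h)=f_0$. So $f$ is smooth on all of $X$. Off $Z$,
$$df(v)=(1-\chi\beta')\,dh(v)+\chi\beta'\,df_0(v)+\epsilon\,\beta\,d\chi(v),$$
with $\beta,\beta'$ evaluated at $(f_0-h)/\epsilon$; where $\chi=0$ the terms with $\chi$ are absent. The first two terms form a convex combination of positive numbers. So $df(v)>0$ off $Z\cup\operatorname{supp}d\chi$. The set $\operatorname{supp}d\chi$ is compact, contained in the domain of $f_0$, and misses $Z$. On it $dh(v)\ge m$ and $df_0(v)\ge m$ for some $m>0$, so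
$$df(v)\ge m-\epsilon\,\sup|\beta|\,\sup|d\chi(v)|>0$$
for small $\epsilon$. At points of $Z$, $df(v)=0$. $\square$

**Proof of Theorem 2(b).** We saw that gradient-like implies $\mathsf{Lyap}(v)=1$. Conversely, let $\mathsf{Lyap}(v)=1$ with a global Lyapunov function $h$, and let $v=\nabla_gf_0$ near $Z$. Then $f_0$ is a Lyapunov function near $Z$, and the Gluing Lemma gives $f:X\to\mathbb R$ with $df(v)>0$ off $Z$ and $f=f_0+\mathrm{const}$ near each zero. Hence $v=\nabla_gf$ near $Z$, and $v$ is gradient-like. If $v$ is not gradient-like, then $\mathsf{Lyap}(v)\ne1$, and Theorem 1 gives $\mathsf{Lyap}(v)=2$. $\blacksquare$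

## 10. Chain recurrence decides between 1 and 2

**Proof of Theorem 2(c).** Let $X$ be closed, $Z$ finite and $\mathsf{Lyap}(v)<\infty$. We prove that $\mathsf{Lyap}(v)=1$ iff $R=Z$. Together with (a) this gives $\mathsf{Lyap}(v)=2$ when $R\ne Z$.

**From a global Lyapunov function to $R=Z$.** We find a level that chains can cross upward but not downward. Let $f$ be a global Lyapunov function and $x\notin Z$. The orbit of $x$ avoids $Z$, so $f(\varphi_1(x))>f(x)$. Since $f(Z)$ is finite, we can pick $c\in(f(x),f(\varphi_1(x)))$ with $c\notin f(Z)$. Let $P=\{f\ge c\}$, a compact set. For $y\in P$ we have $f(\varphi_1(y))>c$: if $y\notin Z$ then $f(\varphi_1(y))>f(y)\ge c$, and if $y\in Z$ then $f(\varphi_1(y))=f(y)\ge c$ and $f(y)\ne c$. By compactness there is $\eta>0$ with $f(\varphi_1(y))\ge c+\eta$ for $y\in P$; shrink $\eta$ so that also $f(\varphi_1(x))\ge c+\eta$. As $f$ does not decrease along orbits,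
$$f(\varphi_t(y))\ge c+\eta\qquad\text{for } t\ge1,\ y\in P\cup\{x\}.$$
Choose $\epsilon>0$ such that $d(p,q)<\epsilon$ implies $|f(p)-f(q)|<\eta$. Let $x=x_0,x_1,\dots,x_k$ be the points of an $(\epsilon,1)$-chain that starts at $x$. Then $f(x_1)>c+\eta-\eta=c$, so $x_1\in P$, and by induction $f(x_i)>c$ for all $i\ge1$. Since $f(x)<c$, the chain does not end at $x$. So $x\notin R$, and $R=Z$.

**From $R=Z$ to a continuous function that is differentiable along $v$.** By Conley's theorem (C. Conley, *Isolated Invariant Sets and the Morse Index*, CBMS Reg. Conf. Ser. 38, 1978, Ch. II §6), a flow on a compact metric space has a continuous function strictly monotone along orbits off the chain recurrent set. With the sign chosen suitably, we get a continuous $L:X\to\mathbb R$ that is strictly increasing along all orbits in $X\setminus Z$. It may not be differentiable, so we average it along the flow: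
$$g(x)=\int_0^1L(\varphi_s(x))\,ds.$$
Then $g$ is continuous. From $g(\varphi_h(x))=\int_h^{1+h}L(\varphi_s(x))\,ds$ we see that the derivative $vg$ of $g$ along $v$ exists and
$$vg(x)=L(\varphi_1(x))-L(x),$$
which is continuous, and positive off $Z$.

**Smoothing off $Z$.** We make $g$ smooth on $X\setminus Z$ without losing the sign of the derivative along $v$, and without losing continuity at $Z$. Cover $X\setminus Z$ by a locally finite sequence of flow-box charts $W_i$ ($i\ge1$), relatively compact in $X\setminus Z$, with coordinates $(y,s)$ in which $v=\partial_s$. Let $\chi_i$ be a subordinate partition of unity with $\operatorname{supp}\chi_i\subset W_i$ compact. In the coordinates of $W_i$, convolve $g$ with a smooth mollifier of small radius. Near $\operatorname{supp}\chi_i$ the result is defined and smooth. Since $\partial_sg$ exists and is continuous, differentiation under the integral shows that the $\partial_s$-derivative of the convolution is the convolution of $\partial_sg$. Both convolutions converge uniformly on $\operatorname{supp}\chi_i$ as the radius goes to $0$. So for any $\delta_i>0$ there is a smooth $g_i$ near $\operatorname{supp}\chi_i$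 with
$$|g_i-g|<\delta_i,\qquad |vg_i-vg|<\delta_i\qquad\text{on }\operatorname{supp}\chi_i.$$
Choose $\delta_i>0$ with
$$\delta_i\,(1+\sup|v\chi_i|)\le2^{-i}\inf_{W_i}\min\bigl(\tfrac12vg,\ d(\cdot,Z)\bigr), \tag{11}$$
omitting $d(\cdot,Z)$ if $Z=\emptyset$. The infimum is positive because the closure of $W_i$ is compact in $X\setminus Z$. Put $h=\sum_i\chi_ig_i$ on $X\setminus Z$, which is smooth. Since $\sum_i\chi_i=1$ and $\sum_iv\chi_i=0$,
$$h-g=\sum_i\chi_i(g_i-g),\qquad vh-vg=\sum_i\chi_i(vg_i-vg)+\sum_i(v\chi_i)(g_i-g).$$
At a point $x$ only the $i$ with $x\in\operatorname{supp}\chi_i\subset W_i$ contribute, and by (11) the $i$-th contribution to the first sum is at most $2^{-i}d(x,Z)$ (if $Z\ne\emptyset$), while the two $i$-th contributions to $vh-vg$ together are at most $\delta_i(1+|v\chi_i(x)|)\le2^{-i}\cdot\frac12vg(x)$. Summing up,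
$$|h-g|\le d(\cdot,Z)\ \ (\text{if }Z\neq\emptyset),\qquad vh\ge\tfrac12vg>0\qquad\text{on }X\setminus Z.$$
By the first inequality and the continuity of $g$, setting $h=g$ on $Z$ extends $h$ to a continuous function on $X$.

**A global Lyapunov function.** Since $\mathsf{Lyap}(v)<\infty$ and $Z$ is finite, there is a Lyapunov function near $Z$, as in the proof of (a). The Gluing Lemma, applied to it and to $h$, gives a global Lyapunov function. So $\mathsf{Lyap}(v)=1$. $\blacksquare$

For $v$ of gradient type near its finite zero set, then, $\mathsf{Lyap}(v)=1$ exactly when $v$ is gradient-like, which on a closed $X$ means exactly when $R=Z(v)$, and $\mathsf{Lyap}(v)=2$ otherwise. Examples 3 and 4 are of the second kind: in the first, chains jump over the zero, and in the second, the equator lies in $R$.
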